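# Flattening minors of tensor trains and the limits of diagonal Gröbner bases

## 1. Several flattenings, one diagonal order: why one expects yes

The minors of a generic matrix are the standard example of a Gröbner basis: whenever a term order picks the main diagonal of every minor as its leading term, the $t$-minors form a Gröbner basis of the ideal they generate. Now take a tensor instead of a matrix, flatten it in several ways into matrices, and impose a rank bound on each flattening. The ideal is generated by minors of several matrices in the same variables. If one term order is diagonal for all these matrices at once, the first guess is that all these minors together again form a Gröbner basis. We make the guess precise, test it on small formats, and find where it breaks.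

**Tensors and flattenings.** Fix positive integer vectors $\mathbf d=(d_1,\dots,d_N)$ and $\mathbf r=(r_0=1,r_1,\dots,r_{N-1},r_N=1)$, with $N\ge2$. Let $\psi=(\psi_{j_1\cdots j_N})$ be a $d_1\times\cdots\times d_N$ tensor of indeterminates and $S=\mathbb C[\psi]$. For $1\le i\le N-1$ the flattening $\psi^{(i)}$ is the $(d_1\cdots d_i)\times(d_{i+1}\cdots d_N)$ matrix with entry $\psi_{j_1\cdots j_N}$ in row $(j_1,\dots,j_i)$ and column $(j_{i+1},\dots,j_N)$.

**Arrangement of rows and columns.** For each $(j_2,\dots,j_{N-1})$ the *page* $A_{j_2\cdots j_{N-1}}$ is the $d_1\times d_N$ matrix with $(j_1,j_N)$ entry $\psi_{j_1j_2\cdots j_N}$. We build $\psi^{(i)}$ by placing the pages in a grid, with block-rows indexed by $(j_2,\dots,j_i)$ and block-columns by $(j_{i+1},\dots,j_{N-1})$, both in lexicographic order. So: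

* rows of $\psi^{(i)}$ are ordered lexicographically by $(j_2,\dots,j_i,j_1)$, with $j_1$ innermost;
* columns of $\psi^{(i)}$ are ordered lexicographically by $(j_{i+1},\dots,j_N)$.

**Example.** For $\mathbf d=(2,2,2)$ the pages are
$$A_1=\begin{pmatrix}\psi_{111}&\psi_{112}\\ \psi_{211}&\psi_{212}\end{pmatrix},\qquad A_2=\begin{pmatrix}\psi_{121}&\psi_{122}\\ \psi_{221}&\psi_{222}\end{pmatrix},\qquad \psi^{(1)}=\begin{pmatrix}A_1&A_2\end{pmatrix},\qquad \psi^{(2)}=\begin{pmatrix}A_1\\A_2\end{pmatrix}.$$
The rows of $\psi^{(2)}$, labeled $(j_2,j_1)$, come in the order $(1,1),(1,2),(2,1),(2,2)$. The minor of $\psi^{(2)}$ in its second and third rows is $\psi_{211}\psi_{122}-\psi_{212}\psi_{121}$, with main diagonal $\psi_{211}\psi_{122}$.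

**Diagonal orders.** The main diagonal of a minor is the set of entries in positions (first chosen row, first chosen column), (second, second), and so on, in the arrangement above. A term order on $S$ is *diagonal* if, for every $i$, the leading term of every minor of $\psi^{(i)}$ is the product of the entries on its main diagonal.

**The tensor train variety.** $\mathrm{TT}_{\mathbf d,\mathbf r}\subseteq\mathbb P(\mathbb C^{d_1}\otimes\cdots\otimes\mathbb C^{d_N})$ is the set of $[\psi]$ with $\operatorname{rank}\psi^{(i)}\le r_i$ for $i=1,\dots,N-1$. Two facts are given.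

* **(Q1)** The homogeneous prime ideal of $\mathrm{TT}_{\mathbf d,\mathbf r}$ is $I=\sum_{i=1}^{N-1}\langle (r_i+1)\text{-minors of }\psi^{(i)}\rangle$.
* **(Q2)** For one $p\times q$ matrix of indeterminates and $t\le\min(p,q)$, the $t$-minors form a Gröbner basis with respect to any diagonal term order.

The problem, from Serkan Hoşten, Niharika Chakrabarty Paul, Otto T. P. Schmidt, and Dmitry Skurt, "Equations of Tree Tensor Network Varieties", arXiv:2608.19071 (2026), is to prove or disprove:

> There is a diagonal term order on $S$ for which $\bigcup_{i}\{(r_i+1)\text{-minors of }\psi^{(i)}\}$ is a Gröbner basis of $I$.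

Below, "the minors" always means this union, and GB means Gröbner basis.

## 2. The monomial ideal of main diagonals

Everything is phrased through one monomial ideal. A product of $t$ variables is the main diagonal of a $t$-minor of $\psi^{(i)}$ exactly when the variables can be listed so that
$$\text{their rows }(j_2,\dots,j_i,j_1)\text{ strictly increase and their columns }(j_{i+1},\dots,j_N)\text{ strictly increase.}\tag{1}$$
Let $J=J_{\mathbf d,\mathbf r}$ be the ideal generated by the main diagonals of all $(r_i+1)$-minors of $\psi^{(i)}$, for all $i$. No term order enters this definition. For a diagonal order $<$, the leading terms of the minors generate exactly $J$. So $J\subseteq\mathrm{in}_<(I)$, and the minors are a GB for $<$ if and only if $J=\mathrm{in}_<(I)$.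

Recall that the monomials outside $\mathrm{in}_<(I)$ form a vector space basis of $S/I$. Hence, as soon as a diagonal order exists,
$$\dim(S/J)_n\ \ge\ \dim(S/I)_n\quad\text{for all }n,\tag{2}$$
and, for any given diagonal order, the minors are a GB if and only if equality holds in (2) for all $n$.

**Lemma 1.** (a) If the minors are a GB for one diagonal order, they are a GB for every diagonal order. (b) The lexicographic term order in which $\psi_j>\psi_{j'}$ if and only if $(j_2,\dots,j_{N-1},j_1,j_N)<(j_2',\dots,j_{N-1}',j_1',j_N')$ lexicographically is diagonal.

*Proof.* (a) The condition "equality in (2) for all $n$" does not mention the order.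

(b) Take a minor of $\psi^{(i)}$ and compare its top-left entry with another entry. Write row labels as $(\rho,j_1)$ with $\rho=(j_2,\dots,j_i)$ and column labels as $(\gamma,j_N)$ with $\gamma=(j_{i+1},\dots,j_{N-1})$; the order compares $(\rho,\gamma,j_1,j_N)$. The other entry has a row label at least as large and a column label at least as large. So either its $\rho$ is larger; or its $\rho$ is equal and its $\gamma$ is larger; or both are equal, and then $j_1$ and $j_N$ are weakly larger and at least one is strictly larger. In every case the other entry is a smaller variable. So the top-left entry is the largest variable of the minor. In a lexicographic order the leading term is therefore among the terms containing this variable, and these form the variable times the complementary minor. By induction on the size, the leading term is the main diagonal. $\square$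

So one order is diagonal for all flattenings simultaneously, and by (a) nothing depends on which one we use.

## 3. Three small formats where the guess survives

**Two factors.** For $N=2$ there is one flattening, and the guess is (Q2) (or there are no minors at all).

**Format $(2,2,2)$ with all ranks $1$, in degree $2$.** The main diagonals of the six $2$-minors of $\psi^{(1)}$ are the products $\psi_{1bc}\psi_{2b'c'}$ with $(b,c)<(b',c')$:
$$\psi_{111}\psi_{212},\ \psi_{111}\psi_{221},\ \psi_{111}\psi_{222},\ \psi_{112}\psi_{221},\ \psi_{112}\psi_{222},\ \psi_{121}\psi_{222}.$$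
Those of $\psi^{(2)}$ are the products $\psi_{ab1}\psi_{a'b'2}$ with $(b,a)<(b',a')$:
$$\psi_{111}\psi_{212},\ \psi_{111}\psi_{122},\ \psi_{111}\psi_{222},\ \psi_{211}\psi_{122},\ \psi_{211}\psi_{222},\ \psi_{121}\psi_{222}.$$
Three products occur twice, so $J_2$ has $12-3=9$ monomials. On the other side, all the $2$-minors vanish under $\psi_{abc}\mapsto x_ay_bz_c$. This substitution maps the $36$-dimensional space $S_2$ onto the $3\cdot3\cdot3=27$-dimensional space of forms of tridegree $(2,2,2)$, so $\dim I_2\le9$. Since $J_2\subseteq\mathrm{in}_<(I)_2$, we get $\dim I_2=9$ and $J_2=\mathrm{in}_<(I)_2$. The two families of diagonals overlap just as much as they should.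

**Four factors with $d_1=1$, $r_2=1$, $r_3=2$.** Here $\psi^{(1)}$ has one row and gives no minors. Write $T_{abc}=\psi_{1abc}$. Then $\psi^{(2)}$ has rows $a$ and columns $(b,c)$, and we use its $2$-minors; $\psi^{(3)}$ has rows $(a,b)$ and columns $c$, and we use its $3$-minors. If $d_2=1$ or $d_4\le2$, one family is empty and (Q2) settles the case. If $d_3\le2$, the guess also holds: when $\operatorname{rank}\psi^{(2)}\le1$ we have $T_{abc}=x_aM_{bc}$, so $\psi^{(3)}$ is the stack of the matrices $x_1M,x_2M,\dots$ and has rank at most $\operatorname{rank}M\le d_3\le2$. The $2$-minors of $\psi^{(2)}$ generate a prime ideal (classical), so by the Nullstellensatz this ideal already contains the $3$-minors of $\psi^{(3)}$. The $2$-minors of $\psi^{(2)}$ are a GB of it by (Q2), and adding more elements of the ideal keeps a GB.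

So within this family the first format not settled by these arguments is $\mathbf d=(1,2,3,3)$.

## 4. An S-pair in format $(1,2,3,3)$

The sensible approach is Buchberger's criterion. Within one family of minors all S-pairs reduce to zero by (Q2), so take one minor from each family with a common variable in the leading terms:
$$D=\det(T_{1bc})_{1\le b,c\le3},\qquad M=T_{111}T_{212}-T_{112}T_{211}.$$
$D$ is the $3$-minor of $\psi^{(3)}$ in rows $(a,b)=(1,1),(1,2),(1,3)$. $M$ is the $2$-minor of $\psi^{(2)}$ in rows $a=1,2$ and columns $(1,1),(1,2)$. For a diagonal order the leading terms are $T_{111}T_{122}T_{133}$ and $T_{111}T_{212}$, and the S-polynomial is $T_{212}D-T_{122}T_{133}M$. It contains $-T_{111}T_{123}T_{132}T_{212}$, which is divisible by the leading term of $M$. Removing it by adding $T_{123}T_{132}M$ gives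
$$f=T_{212}D-M\,(T_{122}T_{133}-T_{123}T_{132})\in I.\tag{3}$$
For the guess to be true, the reduction would have to continue down to zero. At this point it stops completely: no term of $f$ is divisible by any leading term. That is the disproof, and it holds for a slightly larger range of formats.

**Theorem A.** Let $N=4$, $r_2=1$, $r_3=2$, $r_1\ge1$ arbitrary, $d_1\ge1$, $d_2\ge2$, $d_3\ge3$, $d_4\ge3$. Then the minors are not a GB for any diagonal term order. In particular the statement in Section 1 is false, for example for $\mathbf d=(1,2,3,3)$ and for $\mathbf d=(2,2,3,3)$, both with $\mathbf r=(1,1,1,2,1)$.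

*Proof.* Put $T_{abc}=\psi_{1abc}$ and define $D$, $M$, $f$ as above. Rows of $\psi^{(2)}$ are labeled $(j_2,j_1)$ and rows of $\psi^{(3)}$ are labeled $(j_2,j_3,j_1)$. With $j_1=1$ throughout, $D$ and $M$ are still minors of $\psi^{(3)}$ and $\psi^{(2)}$, so $f\in I$.

**Step 1: expand $f$, to see that it is nonzero.** We have
$$D=T_{111}(T_{122}T_{133}-T_{123}T_{132})-T_{112}(T_{121}T_{133}-T_{123}T_{131})+T_{113}(T_{121}T_{132}-T_{122}T_{131}).$$
In (3) the terms containing $T_{111}T_{212}$ cancel, and what is left is
$$\begin{aligned}f={}&T_{211}T_{112}T_{122}T_{133}-T_{211}T_{112}T_{123}T_{132}-T_{212}T_{112}T_{121}T_{133}\\&+T_{212}T_{112}T_{123}T_{131}+T_{212}T_{113}T_{121}T_{132}-T_{212}T_{113}T_{122}T_{131}.\end{aligned}$$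
The six monomials are distinct, so $f\ne0$.

**Step 2: show that none of the six monomials lies in $J$.** We go through the flattenings and use criterion (1).

*$\psi^{(1)}$.* A diagonal of size $r_1+1\ge2$ involves two different values of $j_1$, but here $j_1=1$ always.

*$\psi^{(2)}$ ($2$-minors).* A diagonal dividing one of the monomials would consist of some $T_{1bc}$ and some $T_{2b'c'}$ with $(b,c)<(b',c')$. In each monomial there is exactly one factor with $a=2$, say $T_{21y}$. Each factor with $a=1$ has $(b,c)\ge(1,y)$: either $b\ge2$, or the factor is $T_{11x}$ with $x\in\{2,3\}$ and $x\ge y$. So there is no such pair.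

*$\psi^{(3)}$ ($3$-minors).* Each monomial has exactly one factor in each of the rows $(a,b)=(1,1)<(1,2)<(1,3)<(2,1)$. Reading the $c$-values in this order gives the words
$$2231,\quad 2321,\quad 2132,\quad 2312,\quad 3122,\quad 3212.$$
A diagonal of size $3$ would be a strictly increasing subsequence of length $3$, that is, $1,2,3$ in this order. In the first two words nothing follows the $1$. In the last four, no $3$ comes after a $2$ that comes after a $1$. So there is none.

**Step 3: conclude.** Let $<$ be any diagonal order. The leading monomial of $f\in I\setminus\{0\}$ is one of the six, hence not in $J$, hence not divisible by the leading term of any of the minors. So the minors are not a GB for $<$. $\blacksquare$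

For the order of Lemma 1(b) the leading monomial can be named. The variables $T_{abc}$ are ordered with lexicographically smaller $(a,b,c)$ larger; the largest variable in $f$ is $T_{112}$, and among the four terms containing it only one contains $T_{121}$. So $\mathrm{LT}(f)=T_{112}T_{121}T_{133}T_{212}$, with word $2132$.

## 5. Which rank vectors work for every format

The failure in Theorem A comes from $r_3=2$. The next theorem says that the ranks $r_1,r_2$ never cause trouble for all formats at once, while any later rank above $1$ does.

**Theorem B.** Fix $N\ge2$ and $\mathbf r$. The following are equivalent: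

1. for every $\mathbf d$, the minors are a GB for every diagonal order;
2. for every $\mathbf d$, the minors are a GB for some diagonal order;
3. $r_k=1$ for all $3\le k\le N-1$ (vacuous if $N\le3$).

Quantitatively: let $3\le k\le N-1$, $r=r_{k-1}$, $s=r_k\ge2$, $(\alpha,\beta,\gamma)=(d_{k-1},d_k,d_{k+1})$ with $\alpha>r$, $\gamma>s$, and suppose either

* (i) $r<s<r\beta$ and $\beta\ge3$, or
* (ii) $r\ge s$ and $\beta\ge r-s+4$.

Then, whatever the remaining entries of $\mathbf d,\mathbf r$ are, the minors are not a GB for any diagonal order.

**Theorem C.** Let $N=4$, $d_1=1$, $r=r_2<s=r_3$, and suppose $d_3\ge3$ or $r=1$. Then the minors are a GB for some (equivalently every) diagonal order if and only if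
$$d_2\le r\quad\text{or}\quad d_4\le s\quad\text{or}\quad s\ge r\,d_3 .$$

The case $N=3$ of Theorem B is the known Gröbner basis theorem for double determinantal ideals (Fieldsteel–Klein, *Proc. AMS Ser. B* 7 (2020)); Section 7 proves it. No classification over all pairs $(\mathbf d,\mathbf r)$ is claimed.

## 6. Growing counterexamples by bordering minors

This section proves the quantitative part of Theorem B, and (1)$\Rightarrow$(2)$\Rightarrow$(3). Theorem A used only three varying indices, so we isolate them. We then extend $f$ to a family of starting examples with $r=1$ and any $s\ge2$, and raise $r$ and $s$ by bordering the minors with new, larger variables.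

**Three-way setting.** Take variables $T_{abc}$ with $a,b,c$ in totally ordered sets of sizes $\alpha,\beta,\gamma$. Let $X$ be the matrix with rows $a$ and columns $(b,c)$, and $Y$ the matrix with rows $(a,b)$ and columns $c$, in lexicographic orders. An *$X$-chain* is a set of variables that can be listed with $a$ strictly increasing and $(b,c)$ strictly increasing. A *$Y$-chain* can be listed with $(a,b)$ strictly increasing and $c$ strictly increasing. For example, $\{T_{111},T_{212}\}$ is both an $X$-chain and a $Y$-chain, and $\{T_{112},T_{211}\}$ is neither.

Let $I_{r,s}$ be generated by the $(r+1)$-minors of $X$ and the $(s+1)$-minors of $Y$. Let $J_{r,s}$ be generated by the $X$-chains of length $r+1$ and the $Y$-chains of length $s+1$ (each read as the product of its variables). Let "lex" be the lexicographic order with $T_{abc}>T_{a'b'c'}$ if and only if $(a,b,c)<(a',b',c')$, and write $\mathrm{LT}$ for leading monomials with respect to it (coefficients are dropped).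

**Witness.** A *witness for $(r,s;\alpha,\beta,\gamma)$* is a nonzero $f\in I_{r,s}$ with $\mathrm{LT}(f)\notin J_{r,s}$. Example: the polynomial (3) is a witness for $(1,2;2,3,3)$, by Section 4. A witness for given sizes is also a witness for larger sizes: minors stay minors, and whether a set of old variables is a chain does not change.

**Lemma 2 (transfer).** Let $3\le k\le N-1$. If there is a witness for $(r_{k-1},r_k;d_{k-1},d_k,d_{k+1})$, then the minors are not a GB for any diagonal order.

*Proof.* The purpose is to place the three-way picture inside $\psi$. Put $T_{abc}=\psi_{1\cdots1\,a\,b\,c\,1\cdots1}$ with $a,b,c$ in positions $k-1,k,k+1$. Since $k-1\ge2$, the index $a$ is not $j_1$, and all indices other than $a,b,c$ are equal to $1$. So the rows $(j_2,\dots,j_{k-1},j_1)$ of $\psi^{(k-1)}$ that occur are ordered by $a$, and its columns by $(b,c)$. The rows $(j_2,\dots,j_k,j_1)$ of $\psi^{(k)}$ that occur are ordered by $(a,b)$, and its columns by $c$. Hence minors of $X$ and $Y$ are minors of $\psi^{(k-1)}$ and $\psi^{(k)}$ with the same arrangement, and $I_{r_{k-1},r_k}\subseteq I$. The order of Lemma 1(b) compares $(j_2,\dots,j_{N-1},j_1,j_N)$,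 in which $a,b,c$ appear in this order (also when $k+1=N$, since $j_1=1$), so it restricts to lex on the $T$'s.

For $l\le k-2$ all $T$'s lie in a single row of $\psi^{(l)}$, and for $l\ge k+1$ in a single column. So no main diagonal of size $\ge2$ of such a $\psi^{(l)}$ is a product of $T$'s. Any generator of $J_{\mathbf d,\mathbf r}$ dividing a monomial in the $T$'s is itself a product of $T$'s. Therefore a monomial in the $T$'s lies in $J_{\mathbf d,\mathbf r}$ if and only if it lies in $J_{r_{k-1},r_k}$. A witness is thus a nonzero element of $I$ whose leading term for the order of Lemma 1(b) is not in $J_{\mathbf d,\mathbf r}$, and the minors are not a GB for that order. By Lemma 1(a) they are not a GB for any diagonal order. $\square$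

**Lemma 3 (seeds).** For $s\ge2$ there is a witness for $(1,s;2,s+1,s+1)$.

*Proof.* The purpose is to repeat the quartic of Section 4 with an $(s+1)\times(s+1)$ determinant. Fix $e$ with $2\le e\le s$. Let $D=\det(T_{1bc})_{b,c\le s+1}$ and let $D=\sum_jT_{11j}E_j$ be its expansion along the first row, signs included in $E_j$. Put
$$f=T_{21e}D-\sum_{j<e}(T_{11j}T_{21e}-T_{11e}T_{21j})E_j .$$
$D$ is an $(s+1)$-minor of $Y$ and the brackets are $2$-minors of $X$ (columns $(1,j),(1,e)$), so $f\in I_{1,s}$. For $s=e=2$ this is (3). The terms with $j<e$ in $T_{21e}D$ are replaced by $T_{11e}T_{21j}E_j$, and those with $j\ge e$ remain $T_{11j}T_{21e}E_j$. In both cases the two variables in front are $T_{1,1,\max(j,e)}$ and $T_{2,1,\min(j,e)}$. Since $E_j=\sum_{\pi_1=j}\mathrm{sgn}(\pi)\prod_{b\ge2}T_{1,b,\pi_b}$,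
$$f=\sum_{\pi\in\mathfrak S_{s+1}}\mathrm{sgn}(\pi)\,T_{2,1,\min(\pi_1,e)}\,T_{1,1,\max(\pi_1,e)}\prod_{b\ge2}T_{1,b,\pi_b}.$$
Different $\pi$ give different monomials, because $\pi_2,\dots,\pi_{s+1}$ determine $\pi$. So $f\ne0$. We show that no monomial of $f$ is in $J_{1,s}$. Put $x=\max(\pi_1,e)$ and $y=\min(\pi_1,e)$.

*$X$-chains of length $2$.* Such a chain would contain $T_{21y}$, the only factor with $a=2$, and a factor with $a=1$ and $(b,c)<(1,y)$. But the factors with $a=1$ have $b\ge2$ or $(b,c)=(1,x)$ with $x\ge y$. There is none.

*$Y$-chains of length $s+1$.* Along the rows $(1,1)<(1,2)<\dots<(1,s+1)<(2,1)$, one factor in each, the $c$-values form the word $x,\pi_2,\dots,\pi_{s+1},y$ of length $s+2$. A $Y$-chain of length $s+1$ is a strictly increasing subsequence with $s+1$ letters from $\{1,\dots,s+1\}$. So it takes the values $1,2,\dots,s+1$ in order and omits exactly one letter of the word. It cannot use both $x$ and $y$, because $x$ comes before $y$ and $x\ge y$. If it omits $y$, then $x$ is its first letter, so $x=1$, contradicting $x\ge e\ge2$. If it omits $x$, then $y$ is its last letter, so $y=s+1$, contradicting $y\le e\le s$.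 $\square$

The next two lemmas raise the ranks. In both, we write a witness as $f=\sum g_i\Delta_i+\sum h_j\Gamma_j$, where the $\Delta_i$ are $(r+1)$-minors of $X$, the $\Gamma_j$ are $(s+1)$-minors of $Y$, and $g_i,h_j$ are polynomials in the old variables. We enlarge the minors so that the new leading monomial is the old one times new variables, chosen so that they can lengthen chains only by the permitted amount.

**Lemma 4.** If $1\le t\le\beta$, a witness for $(r,s;\alpha,\beta,\gamma)$ yields one for $(r+1,s+t;\alpha+1,\beta,\gamma+t)$.

*Proof.* **Step 1: construct $F$.** Let the $b$-values be $1,\dots,\beta$. Add a new smallest $a$-value $0$ and new $c$-values $c_1<\dots<c_t$ smaller than all old ones. Put $u_k=T_{0,k,c_k}$ for $1\le k\le t$; this is where $t\le\beta$ is used. Let $\Delta_i^+$ be $\Delta_i$ bordered by the row $0$ and the column $(1,c_1)$, which come before all old rows and columns. For $0\le l\le t$ let $\Gamma_j^{(l)}$ be $\Gamma_j$ bordered by the rows $(0,l+1),\dots,(0,t)$ and the columns $c_{l+1},\dots,c_t$, which also come first; thus $\Gamma_j^{(t)}=\Gamma_j$. Put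
$$F=u_2\cdots u_t\sum g_i\Delta_i^++\sum h_j\Gamma_j^{(0)}.$$
The $\Delta_i^+$ are $(r+2)$-minors of the enlarged $X$ and the $\Gamma_j^{(0)}$ are $(s+t+1)$-minors of the enlarged $Y$, so $F\in I_{r+1,s+t}$.

**Step 2: find the leading monomial of $F$ by peeling off $u_1,u_2,\dots,u_t$.** The variable $u_1=T_{0,1,c_1}$ is the largest of all. It is the top-left entry of each $\Delta_i^+$ and of each $\Gamma_j^{(0)}$ and occurs nowhere else in $F$. So $F$ has degree at most $1$ in $u_1$, and the coefficient of $u_1$ is
$$F_1=u_2\cdots u_t\sum g_i\Delta_i+\sum h_j\Gamma_j^{(1)}.$$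
More generally, for $1\le l\le t$ put $F_l=u_{l+1}\cdots u_t\sum g_i\Delta_i+\sum h_j\Gamma_j^{(l)}$. If $l<t$, the variables that can occur in $F_l$ are old ones, $u_{l+1},\dots,u_t$, entries $T_{0,k,c}$ with $k\ge l+1$ and $c\in\{c_{l+1},\dots,c_t\}$ or $c$ old, and entries $T_{a,b,c_m}$ with $a$ old and $m\ge l+1$. The largest of these is $u_{l+1}=T_{0,l+1,c_{l+1}}$. It occurs to degree at most $1$: once as the displayed factor of the first sum, and as the top-left entry of each $\Gamma_j^{(l)}$. Its coefficient is $F_{l+1}$. At the end, $F_t=\sum g_i\Delta_i+\sum h_j\Gamma_j=f\neq0$. Hence none of $F,F_1,\dots,F_t$ is zero, and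
$$\mathrm{LT}(F)=u_1\,\mathrm{LT}(F_1)=u_1u_2\,\mathrm{LT}(F_2)=\dots=u_1\cdots u_t\,\mathrm{LT}(f).$$

**Step 3: check that $\mathrm{LT}(F)\notin J_{r+1,s+t}$.** An $X$-chain of length $r+2$ dividing $\mathrm{LT}(F)$ contains at most one $u_k$, since all of them have $a=0$. Removing it leaves an $X$-chain of length at least $r+1$ dividing $\mathrm{LT}(f)$, which is impossible. A $Y$-chain of length $s+t+1$ contains at most $t$ of the $u_k$, which leaves a $Y$-chain of length at least $s+1$ dividing $\mathrm{LT}(f)$, again impossible. $\square$

**Lemma 5.** For $s\ge1$, a witness for $(r,s;\alpha,\beta,\gamma)$ yields one for $(r+1,s;\alpha+1,\beta+1,\gamma)$.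

*Proof.* Now $s$ must stay the same, so the new variable must not lengthen any $Y$-chain; we put it in the last column of $Y$. Add new smallest values $a=0$ and $b=0$, let $c^*$ be the largest $c$-value, and put $u=T_{0,0,c^*}$. Let $\Delta_i^+$ be $\Delta_i$ bordered by the row $0$ and the column $(0,c^*)$. Both come first, the column because its $b$-value is smaller than all old ones. Put
$$F=\sum g_i\Delta_i^++u\sum h_j\Gamma_j\in I_{r+1,s}.$$
The variables that can occur in $F$ are old ones, $u$, entries $T_{0,b,c}$ with $b$ old, and entries $T_{a,0,c^*}$ with $a$ old. Only $u$ has $(a,b)=(0,0)$, so $u$ is the largest. Moreover $F=uf+G$ with $G$ free of $u$, so $\mathrm{LT}(F)=u\,\mathrm{LT}(f)$.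

An $X$-chain of length $r+2$ dividing this leaves one of length at least $r+1$ in $\mathrm{LT}(f)$, which is impossible. A $Y$-chain of length $s+1\ge2$ containing $u$ would have to start with $u$, whose row $(0,0)$ is smallest, and could not continue, because no $c$ exceeds $c^*$. So a $Y$-chain of length $s+1$ dividing $\mathrm{LT}(F)$ would divide $\mathrm{LT}(f)$, which is impossible. $\square$

**Example.** Apply Lemma 5 to (3). Let $\Delta^+$ be the $3$-minor of $X$ in rows $0,1,2$ and columns $(0,3),(1,1),(1,2)$. Then $F=T_{003}T_{212}D-(T_{122}T_{133}-T_{123}T_{132})\Delta^+$ is a witness for $(2,2;3,4,3)$, with leading monomial $T_{003}T_{112}T_{121}T_{133}T_{212}$.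

**Proof of the quantitative part of Theorem B.** The aim is to reach $(r,s;r+1,\cdot\,,s+1)$ from a seed, with middle size at most $\beta$. Since $\alpha\ge r+1$ and $\gamma\ge s+1$, enlarging sizes and Lemma 2 then finish.

*Case (i): $r<s<r\beta$, $\beta\ge3$.* We write $s=s_0+t_1+\dots+t_{r-1}$ with $2\le s_0\le\beta-1$ and $1\le t_i\le\beta$. Such sums take every integer value from $2+(r-1)=r+1$ to $(\beta-1)+(r-1)\beta=r\beta-1$, and $r+1\le s\le r\beta-1$. Start from the seed for $(1,s_0;2,s_0+1,s_0+1)$. Since $s_0+1\le\beta$, the middle size may be enlarged to $\beta$. Apply Lemma 4 with $t_1,\dots,t_{r-1}$ in turn. The result is a witness for $(r,s;r+1,\beta,s+1)$.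

*Case (ii): $r\ge s\ge2$, $\beta\ge r-s+4$.* Start from $(1,2;2,3,3)$. Apply Lemma 4 with $t=1$ exactly $s-2$ times to get $(s-1,s;s,3,s+1)$. Apply Lemma 5 exactly $r-s+1$ times to get $(r,s;r+1,r-s+4,s+1)$, and enlarge the middle size to $\beta$. $\blacksquare$

**Proof of (1)$\Rightarrow$(2)$\Rightarrow$(3).** (1)$\Rightarrow$(2) holds because a diagonal order exists, by Lemma 1(b). For (2)$\Rightarrow$(3), suppose $r_k\ge2$ for some $3\le k\le N-1$. Take $d_{k-1}>r_{k-1}$, $d_{k+1}>r_k$ and $d_k$ large. If $r_{k-1}<r_k$ we are in case (i), otherwise in case (ii). So for this $\mathbf d$ the minors are not a GB for any diagonal order, and (2) fails. $\blacksquare$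

## 7. Three factors: counting standard monomials by RSK

It remains to prove (3)$\Rightarrow$(1). For $N=2$ this is (Q2). This section treats $N=3$ with $r_1,r_2$ arbitrary.

Write $a=j_1$, $b=j_2$, $c=j_3$. By (1), $J$ is generated by two kinds of chains:

* *$X$-chains* of length $r_1+1$: $a$ strictly increasing, $(b,c)$ strictly increasing;
* *$Y'$-chains* of length $r_2+1$: $(b,a)$ strictly increasing, $c$ strictly increasing.

Note the order $(b,a)$: for $N=3$ the index $j_1=a$ is innermost in the rows of $\psi^{(2)}$.

**Proposition 6.** For $N=3$ and all $\mathbf d,\mathbf r$, the minors are a GB for every diagonal order.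

By (2) it is enough to show $\dim(S/J)_n\le\dim(S/I)_n$ for all $n$. We refine by the *content* $\kappa=(\kappa_1,\dots,\kappa_{d_2})$ of the index $b$: $\kappa_b$ counts the factors of a monomial with second index $b$. Every minor is homogeneous for this grading, because each of its terms uses each chosen column of $\psi^{(1)}$ (respectively each chosen row of $\psi^{(2)}$) exactly once. So $I$ is graded by $\kappa$, and $S_n=\bigoplus_{|\kappa|=n}S_\kappa$. We bound $\dim(S/I)_\kappa$ from below by representation theory, and then count the monomials outside $J$ and find the same number.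

**Recalled facts.** Let $S_\lambda V$ be the Schur functor applied to $V$; it vanishes if the number of rows $\ell(\lambda)$ exceeds $\dim V$. A semistandard tableau has weakly increasing rows and strictly increasing columns. $\dim S_\lambda(\mathbb C^d)=s_\lambda(1^d)$ is the number of semistandard tableaux of shape $\lambda$ in a $d$-letter alphabet. For a tuple of partitions $\mu=(\mu_b)$, the iterated Littlewood–Richardson coefficient $c^\lambda_\mu$ is defined by $\bigotimes_bS_{\mu_b}V=\bigoplus_\lambda(S_\lambda V)^{\oplus c^\lambda_\mu}$. For example, $V\otimes V=S_{(2)}V\oplus S_{(1,1)}V$, so for $\mu=((1),(1))$ both coefficients are $1$.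

For a word $w$ in a totally ordered alphabet, $P(w)$ is the tableau obtained by row-inserting its letters from left to right: a letter entering a row bumps the leftmost strictly larger entry into the next row, or is appended if there is no larger entry. We use the following standard facts (Fulton, *Young Tableaux*, §§2–5).

* **(F1)** The number of rows of $P(w)$ is the length of the longest strictly decreasing subsequence of $w$.
* **(F2)** (RSK) Write a multiset of pairs (top, bottom) as a two-rowed array in lexicographic order. Inserting the bottom word and recording the top letters gives a bijection onto pairs $(P,Q)$ of semistandard tableaux of equal shape, with $P=P(\text{bottom word})$ in the bottom alphabet and $Q$ in the top alphabet.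
* **(F3)** Interchanging the two rows of the array (and re-sorting) interchanges $P$ and $Q$.
* **(F4)** $P(ww')=P(w)\cdot P(w')$ for the product of tableaux.
* **(F5)** The number of tuples of tableaux of shapes $\mu_1,\mu_2,\dots$ whose product, in any fixed order, is a given tableau of shape $\lambda$ is $c^\lambda_\mu$.

*Proof of Proposition 6.*

**Step 1: a lower bound for $\dim(S/I)_\kappa$.** Let $V,W$ be the spaces of dimensions $d_1,d_3$ for the indices $a,c$, so that the variables span $V\otimes\mathbb C^{d_2}\otimes W$. By Cauchy's formula,
$$S_\kappa\cong\bigotimes_b\mathrm{Sym}^{\kappa_b}(V\otimes W)=\bigoplus_{\mu:\,\mu_b\vdash\kappa_b}\ \bigotimes_b(S_{\mu_b}V\otimes S_{\mu_b}W)=\bigoplus_{\mu,\lambda,\nu}(S_\lambda V\otimes S_\nu W)^{\oplus c^\lambda_\mu c^\nu_\mu}.$$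

We claim that the ideal generated by the $t$-minors of $\psi^{(1)}$, $t=r_1+1$, lies in the sum of the $GL(V)$-isotypic components of $S$ with $\ell(\lambda)\ge t$. Put $U=\mathbb C^{d_2}\otimes W$, so $S=\mathrm{Sym}(V\otimes U)=\bigoplus_{\lambda'}S_{\lambda'}V\otimes S_{\lambda'}U$. The $t$-minors are images of pure wedges of basis vectors under the equivariant map
$$\textstyle\bigwedge^tV\otimes\bigwedge^tU\to\mathrm{Sym}^t(V\otimes U),\qquad v_1\wedge\dots\wedge v_t\otimes u_1\wedge\dots\wedge u_t\mapsto\det(v_i\otimes u_j).$$
So the ideal is the image of $\bigwedge^tV\otimes\bigwedge^tU\otimes S$ under an equivariant map. As a $GL(V)$-representation this source is a direct sum of copies of spaces $\bigwedge^tV\otimes S_{\lambda'}V$. By Pieri's rule each of them is a sum of $S_\lambda V$ where $\lambda$ arises from $\lambda'$ by adding $t$ boxes in $t$ different rows, so $\ell(\lambda)\ge t$. This proves the claim. (By De Concini–Eisenbud–Procesi, *Invent. Math.* 56 (1980), the inclusion is an equality; we need only the inclusion.) In the same way, the minors of $\psi^{(2)}$ generate an ideal contained in the sum of the $GL(W)$-isotypic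 components with $\ell(\nu)\ge r_2+1$.

Hence $I_\kappa$ lies in the sum of the $GL(V)\times GL(W)$-isotypic components of $S_\kappa$ with $\ell(\lambda)>r_1$ or $\ell(\nu)>r_2$. The remaining components survive in the quotient:
$$\dim(S/I)_\kappa\ \ge\ \sum_\mu\Big(\sum_{\ell(\lambda)\le r_1}c^\lambda_\mu\,s_\lambda(1^{d_1})\Big)\Big(\sum_{\ell(\nu)\le r_2}c^\nu_\mu\,s_\nu(1^{d_3})\Big).\tag{4}$$

**Step 2: encode monomials by tableaux, one pair for each value of $b$.** A monomial of content $\kappa$ is a family of multisets $R_b$ of pairs $(a,c)$ with $|R_b|=\kappa_b$. Apply RSK to $R_b$ with top letters $-c$ and bottom letters $a$. This gives a pair $(P_b,Q_b)$ of common shape $\mu_b\vdash\kappa_b$. Here $P_b=P(p_b)$, where $p_b$ lists the $a$'s by decreasing $c$, ties by weakly increasing $a$. By (F3), $Q_b=P(q_b)$, where $q_b$ lists the letters $-c$ by increasing $a$, ties by weakly increasing $-c$. By (F2) this is a bijection between monomials of content $\kappa$ and families of pairs $(P_b,Q_b)$ with equal shapes $\mu_b\vdash\kappa_b$, the $P_b$ in $\{1,\dots,d_1\}$ and the $Q_b$ in $\{-d_3,\dots,-1\}$.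

For example, $R_b=\{(1,1),(2,2)\}$ has top word $-2,-1$ and bottom word $p_b=2,1$, so $P_b$ is a column with two boxes. For $R_b=\{(1,2),(2,1)\}$ we get $p_b=1,2$, a single row. The first multiset contains an $X$-chain of length $2$, the second does not.

**Step 3: read chains from concatenated words.** Let $p=p_{d_2}\cdots p_2p_1$. It lists the $a$'s of the monomial by decreasing $(b,c)$, with ties (equal $(b,c)$) in weakly increasing order of $a$. A strictly decreasing subsequence of $p$ cannot use two letters from one tie. So along it $(b,c)$ strictly decreases and $a$ strictly decreases: it is a reversed $X$-chain. Conversely, every $X$-chain in the monomial appears this way.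

Let $q=q_1q_2\cdots q_{d_2}$. It lists the letters $-c$ by increasing $(b,a)$, with ties (equal $(b,a)$) in weakly increasing order of $-c$. By the same argument, the strictly decreasing subsequences of $q$ are exactly the $Y'$-chains of the monomial: along them $(b,a)$ strictly increases and $c$ strictly increases.

By (F1) and (F4), the monomial is not in $J$ if and only if
$$P(p)=P_{d_2}\cdots P_1\text{ has at most }r_1\text{ rows and }P(q)=Q_1\cdots Q_{d_2}\text{ has at most }r_2\text{ rows.}$$

**Step 4: count.** Fix the shapes $\mu$. The $P$'s and $Q$'s can then be chosen independently. By (F5), the tuples $(P_b)$ whose product has at most $r_1$ rows number $\sum_{\ell(\lambda)\le r_1}c^\lambda_\mu s_\lambda(1^{d_1})$: choose the product tableau, then a factorization. The tuples $(Q_b)$ are counted in the same way. Summing over $\mu$, we see that $\dim(S/J)_\kappa$ equals the right side of (4). So $\dim(S/J)_\kappa\le\dim(S/I)_\kappa$. Sum over $|\kappa|=n$ and use (2): equality holds in all degrees, and the minors are a GB for every diagonal order. $\square$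

**Check in format $(2,2,2)$, ranks $1$, $\kappa=(1,1)$.** Only $\mu=((1),(1))$ and $\lambda=\nu=(2)$ contribute, and (4) gives $3\cdot3=9$. There are $4\cdot4=16$ monomials of this content. Of the nine monomials of $J_2$ found in Section 3, all but $\psi_{111}\psi_{212}$ and $\psi_{121}\psi_{222}$ have content $(1,1)$, so $16-7=9$ remain.

**Where this proof breaks for $N=4$.** Take $d_1=1$ and $T_{abc}=\psi_{1abc}$. The flattenings are $X$ and $Y$ of Section 6. The $X$-chains are those of the present section, but the rows of $Y$ are ordered by $(a,b)$ and not by $(b,a)$. The word whose decreasing subsequences are the $Y$-chains lists the letters $-c$ by increasing $(a,b)$, and the letters with a given $b$ are no longer consecutive in it. So it is not the concatenation $q_1\cdots q_{d_2}$, and Step 3 is lost.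

The ideal is not to blame. Up to sign, the same minors are the minors of the three-factor format $(d_2,d_3,d_4)$ with ranks $(1,r_2,r_3,1)$, and by Proposition 6 they form a GB for every order that is diagonal in the three-factor arrangement. In the polynomial $f$ of (3) this is visible. With rows ordered by $(b,a)$, the row $(a,b)=(2,1)$ moves from last to second place, and the first monomial $T_{112}T_{211}T_{122}T_{133}$ has word $2123$, which contains $1,2,3$. This monomial is also the leading one for the three-factor order of Lemma 1(b), which compares $(b,a,c)$: only the first two terms of $f$ contain both $T_{112}$ and $T_{211}$, the two largest variables of $f$ that occur together, and of these the first contains $T_{122}>T_{123}$.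

## 8. Rank-one tails

**Proposition 7.** Let $N\ge4$ and $r_3=\dots=r_{N-1}=1$. Then for every $\mathbf d$ the minors are a GB for every diagonal order.

The idea is that the conditions $r_3=\dots=r_{N-1}=1$ split off a rank-one tensor in the factors $4,\dots,N$, both for the ideal $I$ and for the monomials outside $J$. What remains is the three-factor case.

Let $\varphi=(\varphi_{j_1j_2j_3})$ be a $d_1\times d_2\times d_3$ tensor of indeterminates. Let $I_3$ and $J_3$ be the ideals $I$ and $J$ for $N=3$, dimensions $(d_1,d_2,d_3)$, ranks $(1,r_1,r_2,1)$, and put $R_3=\mathbb C[\varphi]/I_3$.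

*Proof.* **Step 1: a lower bound for $\dim(S/I)_n$.** Let $y_k=(y_{k,1},\dots,y_{k,d_k})$ be indeterminates for $4\le k\le N$, and consider
$$\Phi:S\to R_3\otimes\mathbb C[y_4]\otimes\cdots\otimes\mathbb C[y_N],\qquad\psi_j\mapsto\varphi_{j_1j_2j_3}\,y_{4,j_4}\cdots y_{N,j_N}.$$
Geometrically, $\Phi$ describes tensors $\varphi\otimes y_4\otimes\cdots\otimes y_N$. We check $I\subseteq\ker\Phi$.

* For $i=1,2$, each column of the image of $\psi^{(i)}$ is a monomial in the $y$'s times a column of $\varphi^{(i)}$. So an $(r_i+1)$-minor maps to a monomial in the $y$'s times either $0$ (a column repeats) or, up to sign, an $(r_i+1)$-minor of $\varphi^{(i)}$, which is $0$ in $R_3$.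
* For $k\ge3$, the image of $\psi^{(k)}$ has entries (a factor depending on the row) times (a factor depending on the column), so its $2$-minors map to $0$.

The image of $S_n$ is spanned by all products of a degree-$n$ monomial in $\varphi$ with a degree-$n$ monomial in each $y_k$: list the factors of each monomial in any order and match them position by position. So the image is $(R_3)_n\otimes\mathbb C[y_4]_n\otimes\cdots\otimes\mathbb C[y_N]_n$, and
$$\dim(S/I)_n\ \ge\ \dim(R_3)_n\prod_{k=4}^N\binom{n+d_k-1}{n}.\tag{5}$$

**Step 2: set up the count of monomials outside $J$.** Send a monomial $m\notin J$ of degree $n$ to its *restriction* $\prod\varphi_{j_1j_2j_3}$ (product over the factors of $m$) together with the multisets of its $j_4$-values, …, $j_N$-values. There are $\binom{n+d_k-1}{n}$ multisets of size $n$ from $\{1,\dots,d_k\}$. We show that this map is injective and that restrictions avoid $J_3$.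

**Step 3: injectivity.** Let $3\le k\le N-1$. If two factors of $m$ satisfy $(j_2,\dots,j_k,j_1)<(j_2',\dots,j_k',j_1')$, then $(j_{k+1},\dots,j_N)\ge(j_{k+1}',\dots,j_N')$, since otherwise their product would be the main diagonal of a $2$-minor of $\psi^{(k)}$, and $r_k=1$. In particular $j_{k+1}\ge j_{k+1}'$. So if the factors are sorted by increasing $(j_2,\dots,j_k,j_1)$, ties by decreasing $j_{k+1}$, then the values $j_{k+1}$ are weakly decreasing. Hence the multiset of tuples $(j_1,\dots,j_{k+1})$ is determined by the multiset of tuples $(j_1,\dots,j_k)$ and the multiset of values $j_{k+1}$: sort the former increasingly, the latter decreasingly, and match. Starting with the restriction, which is the multiset of triples $(j_1,j_2,j_3)$, and applying this for $k=3,\dots,N-1$, we recover $m$.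

**Step 4: the restriction is not in $J_3$.** Suppose the restriction contains a chain of length $r_1+1$ with $j_1$ and $(j_2,j_3)$ strictly increasing. Choose factors of $m$ restricting to it. Their tuples $(j_2,\dots,j_N)$ strictly increase, so they form the main diagonal of an $(r_1+1)$-minor of $\psi^{(1)}$, contradicting $m\notin J$. Suppose it contains a chain of length $r_2+1$ with $(j_2,j_1)$ and $j_3$ strictly increasing. Then for the corresponding factors of $m$ the tuples $(j_3,\dots,j_N)$ strictly increase, and we obtain the main diagonal of an $(r_2+1)$-minor of $\psi^{(2)}$, again a contradiction.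

**Step 5: compare.** By Proposition 6 there are exactly $\dim(R_3)_n$ monomials of degree $n$ outside $J_3$. By Steps 2–4 and (5),
$$\dim(S/J)_n\ \le\ \dim(R_3)_n\prod_{k=4}^N\binom{n+d_k-1}{n}\ \le\ \dim(S/I)_n .$$
With (2), equality holds for all $n$, and the minors are a GB for every diagonal order. $\square$

Together with (Q2) for $N=2$ and Proposition 6 for $N=3$, this proves (3)$\Rightarrow$(1) and completes the proof of Theorem B. $\blacksquare$

## 9. The exact range for $N=4$, $d_1=1$, $r_2<r_3$

*Proof of Theorem C.* Here $\psi^{(1)}$ has one row and contributes no minors. Write $(\alpha,\beta,\gamma)=(d_2,d_3,d_4)$, and note $s>r\ge1$, so $s\ge2$. "Some" and "every" diagonal order are equivalent by Lemma 1.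

**Step 1: outside the stated range, the minors are not a GB.** Suppose $\alpha>r$, $\gamma>s$ and $s<r\beta$. We have to see that $\beta\ge3$. If $r=1$, then $\beta>s\ge2$. If $r\ne1$, it is the hypothesis $d_3\ge3$. So case (i) of Theorem B with $k=3$ applies.

**Step 2: one family is empty.** If $\alpha\le r$, the matrix $\psi^{(2)}$ has $\alpha$ rows and no $(r+1)$-minors. If $\gamma\le s$, the matrix $\psi^{(3)}$ has $\gamma$ columns and no $(s+1)$-minors. In both cases the generators are the minors of one generic matrix, or there are none, and (Q2) applies.

**Step 3: one family is redundant.** Let $s\ge r\beta$; by Step 2 we may assume $\alpha>r$ and $\gamma>s$. Then also $\beta\gamma\ge\gamma>s>r$, so $\psi^{(2)}$ does have $(r+1)$-minors. If $\operatorname{rank}\psi^{(2)}\le r$, write $\psi=\sum_{l\le r}x_l\otimes M_l$ with $x_l\in\mathbb C^\alpha$ and $M_l$ of size $\beta\times\gamma$. Then $\psi^{(3)}=\sum_lx_l\otimes M_l$ as a sum of stacks of multiples of the $M_l$, so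
$$\operatorname{rank}\psi^{(3)}\le\sum_{l\le r}\operatorname{rank}M_l\le r\beta\le s .$$
So the $(s+1)$-minors of $\psi^{(3)}$ vanish wherever the $(r+1)$-minors of $\psi^{(2)}$ vanish. The ideal of $(r+1)$-minors of the generic matrix $\psi^{(2)}$ is prime (classical). By the Nullstellensatz it contains all $(s+1)$-minors of $\psi^{(3)}$, and so it equals $I$. By (Q2) the $(r+1)$-minors of $\psi^{(2)}$ alone are a GB of $I$ for any diagonal order, so the whole set of minors is one too. $\blacksquare$

For $r=1$, $s=2$ the criterion reads: GB if and only if $d_2\le1$ or $d_4\le2$ or $d_3\le2$. These are exactly the formats that survived in Section 3, and $(1,2,3,3)$ is the smallest one that does not.
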